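# Regular coefficient functions over $C(\mathbb N\cup\{\infty\})$ and $\mathbb F_2$ are not norm closed

Conventions: inner products are linear in the second variable, groups are discrete, $\mathbb N=\{1,2,\dots\}$, and $\lambda$ is the left regular representation on $\ell^2(G)$, $(\lambda(g)f)(h)=f(g^{-1}h)$. For a finitely supported probability measure $\mu$ on $G$ we put $\lambda(\mu)=\sum_g\mu(g)\lambda(g)$, so that $\lambda(\mu^{*m})=\lambda(\mu)^m$.

## 1. Geometric decay on $\mathbb Z$ and on $\mathbb F_2$

Take $0<r<1$ and the function $n\mapsto r^{|n|}$ on $\mathbb Z$. Is it a matrix coefficient of $\lambda$? Put $s(m)=r^m$ for $m\ge0$ and $s(m)=0$ for $m<0$. For $n\ge 0$,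
$$\langle s,\lambda(n)s\rangle=\sum_{m\ge n}r^{m}r^{m-n}=r^n\sum_{j\ge0}r^{2j}=\frac{r^n}{1-r^2},$$
and the value at $-n$ is the complex conjugate, hence the same. So $r^{|n|}=(1-r^2)\langle s,\lambda(n)s\rangle$, for every $r<1$.

Now replace $\mathbb Z$ by the free group $\mathbb F_2=\langle a,b\rangle$ with word length $|g|$, and take $r=9/10$. I claim that $g\mapsto(9/10)^{|g|}$ is not a coefficient of $\lambda$, and is not even dominated by one: there are no $f,k\in\ell^2(\mathbb F_2)$ with $f,k\ge0$ and $(9/10)^{|g|}\le\langle f,\lambda(g)k\rangle$ for all $g$. (For complex $f,k$ we have $|\langle f,\lambda(g)k\rangle|\le\langle |f|,\lambda(g)|k|\rangle$, so nonnegative vectors are the only case to exclude.)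

Let $\mu$ be uniform on $\{a^{\pm1},b^{\pm1}\}$. First we need
$$\|\lambda(\mu)\|\le\tfrac{\sqrt3}2. \tag{1}$$
The matrix of $4\lambda(\mu)$ is the symmetric $0$–$1$ matrix $M$ with $M_{hj}=1$ iff $j=t^{-1}h$ for some $t\in\{a^{\pm1},b^{\pm1}\}$. If $|h|=n\ge1$, one of the four words $t^{-1}h$ has length $n-1$ and three have length $n+1$; if $h=e$, all four have length $1$. With the weight $w(h)=3^{-|h|/2}$ this gives
$$(Mw)(h)=3\cdot3^{-(n+1)/2}+3^{-(n-1)/2}=2\sqrt3\,w(h)\quad(|h|=n\ge1),\qquad (Mw)(e)=\tfrac4{\sqrt3}\le2\sqrt3 .$$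
So $Mw\le2\sqrt3\,w$ pointwise, and by Cauchy–Schwarz
$$\sum_{h,j}M_{hj}|f(h)||k(j)|\le\Big(\sum_{h,j}M_{hj}|f(h)|^2\tfrac{w(j)}{w(h)}\Big)^{1/2}\Big(\sum_{h,j}M_{hj}|k(j)|^2\tfrac{w(h)}{w(j)}\Big)^{1/2}\le2\sqrt3\,\|f\|\|k\|.$$
Divide by $4$. (Kesten, *Symmetric random walks on groups*, Trans. AMS 92 (1959), gives equality in (1); we need only the upper bound.)

Now suppose $(9/10)^{|g|}\le\langle f,\lambda(g)k\rangle$ for all $g$. The measure $\mu^{*m}$ lives on words of length at most $m$, so averaging against it gives
$$\Big(\frac9{10}\Big)^m\le\sum_g\mu^{*m}(g)\Big(\frac9{10}\Big)^{|g|}\le\langle f,\lambda(\mu)^mk\rangle\le\Big(\frac{\sqrt3}2\Big)^m\|f\|\|k\|\qquad(m\ge1).$$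
Since $\frac{81}{100}>\frac34$, this fails for large $m$.

Yet $(9/10)^{|g|}$ tends to $0$ at infinity, so it is a uniform limit of finitely supported functions, and each of those is a coefficient of a multiple of $\lambda$, because $\delta_g=\langle\delta_g,\lambda(\cdot)\delta_e\rangle$. So on $\mathbb F_2$ the coefficients of multiples of $\lambda$ are not closed in the sup norm. The sup norm, however, is not the natural norm for matrix coefficients. That is the Fourier–Stieltjes norm, the infimum of $\|x\|\|y\|$ over all ways of writing the function as $\langle x,\pi(\cdot)y\rangle$. For this norm the coefficients of multiples of $\lambda$ are closed (Theorem 3 below with $A=\mathbb C$).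

What happens when the coefficients take values in a C*-algebra $A$ on which $G$ acts? Are the regular ones still closed? We shall see that for $A=C(\mathbb N\cup\{\infty\})$ they need not be. There the Fourier–Stieltjes norm, on a suitable family of functions, is controlled by a sup norm, and the computation above becomes a counterexample.

## 2. Equivariant representations and their coefficients

A C*-dynamical system is a triple $\Sigma=(A,G,\alpha)$ with $A$ a unital C*-algebra, $G$ a discrete group and $\alpha:G\to\mathrm{Aut}(A)$ an action. Recall that a right Hilbert $A$-module $X$ is a right $A$-module with an $A$-valued inner product satisfying $\langle x,ya\rangle=\langle x,y\rangle a$, $\langle x,y\rangle^*=\langle y,x\rangle$, $\langle x,x\rangle\ge0$ with equality only for $x=0$, and complete for $\|x\|=\|\langle x,x\rangle\|^{1/2}$; $\mathcal L(X)$ is the C*-algebra of adjointable operators. We use $\|\langle x,y\rangle\|\le\|x\|\|y\|$ and $\langle Sx,Sx\rangle\le\|S\|^2\langle x,x\rangle$ for $S\in\mathcal L(X)$.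

**Definition (equivariant representation).** An equivariant representation $(\rho,v)$ of $\Sigma$ on a right Hilbert $A$-module $X$ is a unital $*$-homomorphism $\rho:A\to\mathcal L(X)$ and a group homomorphism $v$ from $G$ into the invertible $\mathbb C$-linear maps of $X$ with
$$v(g)(x\cdot a)=v(g)(x)\cdot\alpha_g(a),\quad \langle v(g)x,v(g)y\rangle=\alpha_g(\langle x,y\rangle),\quad \rho(\alpha_g(a))=v(g)\rho(a)v(g)^{-1}.$$

**Definition (coefficients and $B(\Sigma)$).** The coefficient function of $(\rho,v)$ for $x,y\in X$ is $T:G\times A\to A$, $T(g,a)=\langle x,\rho(a)v(g)y\rangle$. The Fourier–Stieltjes algebra $B(\Sigma)$, in the sense of Bédos–Conti, is the set of all coefficient functions, with norm $\|T\|_B=\inf\|x\|\|y\|$ over all realizations of $T$.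

*Example.* $X=A$ with $\langle x,y\rangle=x^*y$, $\rho(a)x=ax$, $v(g)=\alpha_g$. The three identities hold because $\alpha_g$ is a $*$-automorphism, and the coefficients are $T(g,a)=x^*a\,\alpha_g(y)$.

Since $\|v(g)y\|=\|y\|$, we always have $\|T(g,a)\|\le\|T\|_B\|a\|$. So $\|\cdot\|_B$-convergence implies pointwise convergence, and limits are unique.

**Definition (regular representation).** In the sense of Buss–Kwaśniewski–McKee–Skalski, take a right Hilbert $A$-module $Y$ with a unital $*$-homomorphism $\varphi:A\to\mathcal L(Y)$. Let $X=\ell^2(G,Y)$ be the set of $\xi:G\to Y$ for which $\sum_h\alpha_h(\langle\xi(h),\xi(h)\rangle)$ converges in norm over finite subsets of $G$, with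
$$(\xi\cdot a)(h)=\xi(h)\cdot\alpha_{h^{-1}}(a),\qquad\langle\xi,\eta\rangle=\sum_h\alpha_h(\langle\xi(h),\eta(h)\rangle),$$
$$(\rho(a)\xi)(h)=\varphi(\alpha_{h^{-1}}(a))\xi(h),\qquad (v(g)\xi)(h)=\xi(g^{-1}h).$$
The regular equivariant representations are those of this form, up to unitary equivalence.

These are equivariant representations: $(v(g)(\xi a))(h)=\xi(g^{-1}h)\alpha_{h^{-1}g}(a)=((v(g)\xi)\alpha_g(a))(h)$; the substitution $h=gh'$ gives $\langle v(g)\xi,v(g)\eta\rangle=\alpha_g(\langle\xi,\eta\rangle)$; and $(v(g)\rho(a)v(g)^{-1}\xi)(h)=\varphi(\alpha_{h^{-1}g}(a))\xi(h)=(\rho(\alpha_g(a))\xi)(h)$.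

*Examples.* If $Y=A$ with left multiplication and $\xi,\eta$ are supported at $e$ with values $x,y$, then $T(g,a)=\delta_{g,e}\,x^*ay$. If $A=\mathbb C$, equivariant representations are unitary representations, $T(g,a)=a\langle x,v(g)y\rangle$, and $\ell^2(G,Y)=\ell^2(G)\otimes Y$ with $v=\lambda\otimes1$; the regular coefficients are those of multiples of $\lambda$, as in Section 1. If the action is trivial, then
$$T(g,a)=\sum_h\langle\xi(h),\varphi(a)\eta(g^{-1}h)\rangle\qquad(\xi,\eta\in\ell^2(G,Y)). \tag{2}$$

Write $A(\Sigma)\subset B(\Sigma)$ for the set of regular coefficient functions, and for $T\in A(\Sigma)$ let $\|T\|_A$ be the infimum of $\|\xi\|\|\eta\|$ over regular realizations only. Clearly $\|T\|_B\le\|T\|_A$.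

The question, posed in Alexander G. Ravnanger, "On Fourier and Fourier-Stieltjes Algebras of C$^\ast$-Dynamical Systems", arXiv:2410.12420 (2024), is whether $A(\Sigma)$ is closed in $B(\Sigma)$. Here is what we shall prove.

**Theorem 1.** Let $\Sigma=(C(\mathbb N\cup\{\infty\}),\mathbb F_2,\text{trivial})$. The set of regular coefficient functions is not closed in $B(\Sigma)$. Explicitly, let $l\mapsto\gamma_l$ be a sequence in $\mathbb F_2$ taking every value infinitely often. Then
$$T(g,a)(l)=\tfrac12\big(a(2l)-a(2l+1)\big)\,(9/10)^{|g|}\,\delta_{g,\gamma_l},\qquad T(g,a)(\infty)=0,$$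
is a $\|\cdot\|_B$-limit of regular coefficient functions, but is not one.

**Theorem 2.** For a discrete group $G$ the following are equivalent: (i) $G$ is amenable; (ii) the regular coefficient functions are closed in $B(A,G,\alpha)$ for every unital $A$ and every action $\alpha$ of $G$; (iii) they are closed for the trivial action of $G$ on $C(\mathbb N\cup\{\infty\})$. If $G$ is amenable, then moreover the norm of a regular coefficient function in $B(\Sigma)$ is already the infimum over regular realizations.

**Theorem 3.** If $\dim A<\infty$, the regular coefficient functions are closed in $B(A,G,\alpha)$ for all $G$ and $\alpha$.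

**Corollary 4.** For the trivial action of $G$ on a separable unital commutative $A$, the set of regular coefficient functions is closed iff $G$ is amenable or $\dim A<\infty$.

## 3. Direct sums and Fell absorption

**Lemma 5.** $A(\Sigma)$ is a linear space, $\|\cdot\|_A$ is a norm on it, and $(A(\Sigma),\|\cdot\|_A)$ is complete. Also $B(\Sigma)$ is a linear space and $\|\cdot\|_B$ is a norm.

*Proof.* Scaling $\eta$ by a scalar scales $T$. Scaling $\xi$ up and $\eta$ down, we may realize $T\in A(\Sigma)$, for any $\varepsilon>0$, with $\|\xi\|^2=\|\eta\|^2\le\|T\|_A+\varepsilon$ (if one of the vectors is zero then $T=0$; take both zero). Now $\bigoplus_j\ell^2(G,Y_j)=\ell^2(G,\bigoplus_jY_j)$ compatibly with $\rho$ and $v$. If $T_1,T_2$ are realized in this balanced way by $\xi_j,\eta_j$, then $\xi_1\oplus\xi_2$, $\eta_1\oplus\eta_2$ realize $T_1+T_2$, and both squared norms are at most $\|T_1\|_A+\|T_2\|_A+2\varepsilon$. This gives linearity and the triangle inequality; definiteness follows from $\|T(g,a)\|\le\|T\|_A\|a\|$. The same argument with direct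 sums of arbitrary equivariant representations handles $B(\Sigma)$.

For completeness it suffices to sum a series with $\sum_j\|T_j\|_A<\infty$. Choose realizations with $\|\xi_j\|^2=\|\eta_j\|^2\le\|T_j\|_A+2^{-j}$. The partial sums $\bigoplus_{j\le J}\xi_j$ are Cauchy in $\ell^2(G,\bigoplus_jY_j)$, since the squared norm of a block is at most the sum of the $\|\xi_j\|^2$ in it; let $\xi$ be the limit, and $\eta$ likewise. They realize some $T\in A(\Sigma)$, and $T-\sum_{j\le J}T_j$ is realized by the tails, so $\|T-\sum_{j\le J}T_j\|_A\le\sum_{j>J}(\|T_j\|_A+2^{-j})\to0$. $\square$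

The next lemma produces regular coefficients from arbitrary ones.

**Lemma 6 (Fell absorption).** Let $T\in B(\Sigma)$, $s,r\in\ell^2(G)$ and $\phi(g)=\langle s,\lambda(g)r\rangle$. Then $(\phi T)(g,a)=\phi(g)T(g,a)$ is regular and $\|\phi T\|_A\le\|s\|\|r\|\|T\|_B$. In particular $\|\delta_gT\|_A\le\|T\|_B$, and every $T\in B(\Sigma)$ with finite support in $G$ (that is, $T(g,\cdot)=0$ for $g$ outside a finite set) is regular.

*Proof.* Let $T(g,a)=\langle x,\rho(a)v(g)y\rangle$ with $(\rho,v)$ on $X$. The point is to tensor with $\lambda$ and recognize the result as regular. Let $\tilde X$ be the module of $\xi:G\to X$ with $\sum_h\langle\xi(h),\xi(h)\rangle$ norm convergent, with pointwise right action and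
$$\langle\xi,\eta\rangle=\sum_h\langle\xi(h),\eta(h)\rangle,\quad (\tilde\rho(a)\xi)(h)=\rho(a)\xi(h),\quad(\tilde v(g)\xi)(h)=v(g)\xi(g^{-1}h).$$
Let $\ell^2(G,X)$ be the regular module built from $Y=X$, $\varphi=\rho$, and put $(U\xi)(h)=v(h)\xi(h)$ for $\xi\in\ell^2(G,X)$. Then
$$\langle U\xi,U\eta\rangle=\sum_h\alpha_h(\langle\xi(h),\eta(h)\rangle)=\langle\xi,\eta\rangle,\qquad v(h)\big(\xi(h)\alpha_{h^{-1}}(a)\big)=(U\xi)(h)\,a,$$
$$v(h)\rho(\alpha_{h^{-1}}(a))\xi(h)=\rho(a)(U\xi)(h),\qquad v(h)\xi(g^{-1}h)=v(g)\,v(g^{-1}h)\xi(g^{-1}h)=v(g)(U\xi)(g^{-1}h).$$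
These say that $U$ maps $\ell^2(G,X)$ isometrically into $\tilde X$ and intertwines the right actions, the left actions and the group. It is onto, with inverse $\zeta\mapsto(h\mapsto v(h)^{-1}\zeta(h))$. So $\tilde X$ carries a regular equivariant representation.

Put $(s\otimes x)(h)=s(h)x$ and $(r\otimes y)(h)=r(h)y$ in $\tilde X$. Then
$$\langle s\otimes x,\tilde\rho(a)\tilde v(g)(r\otimes y)\rangle=\sum_h\overline{s(h)}r(g^{-1}h)\,\langle x,\rho(a)v(g)y\rangle=\phi(g)T(g,a),$$
and $\|s\otimes x\|=\|s\|\|x\|$, $\|r\otimes y\|=\|r\|\|y\|$. Take the infimum over $x,y$. For $\delta_g=\langle\delta_g,\lambda(\cdot)\delta_e\rangle$ the bound reads $\|\delta_gT\|_A\le\|T\|_B$. If $T$ is supported in a finite set $E$, then $T=\sum_{g\in E}\delta_gT$ is regular by Lemma 5. $\square$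

So if $G$ is finite, then $A(\Sigma)=B(\Sigma)$ and there is nothing to ask.

## 4. Amenable groups: the two norms agree

By Lemma 5, $A(\Sigma)$ is complete for $\|\cdot\|_A$. So to prove closedness it is enough to find a constant $C$ with $\|T\|_A\le C\|T\|_B$ on $A(\Sigma)$: a $\|\cdot\|_B$-Cauchy sequence in $A(\Sigma)$ is then $\|\cdot\|_A$-Cauchy, has a limit in $A(\Sigma)$, and that is also its $\|\cdot\|_B$-limit. Trying to prove such an inequality is the natural first approach.

We use amenability in this textbook form: $G$ is amenable iff there is a net of unit vectors $f_i\in\ell^2(G)$ with $\phi_i(g):=\langle f_i,\lambda(g)f_i\rangle\to1$ for every $g\in G$.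

**Proposition 7.** If $G$ is amenable, then $\|T\|_A=\|T\|_B$ for all $T\in A(\Sigma)$, and $A(\Sigma)$ is closed in $B(\Sigma)$, for every unital $A$ and every action.

*Proof.* **Step 1.** We first compare the norms on functions with finite support. Let $T\in B(\Sigma)$ be supported in a finite set $E\subset G$; it is regular by Lemma 6. Also by Lemma 6, $\|\phi_iT\|_A\le\|T\|_B$, and
$$\|T-\phi_iT\|_A\le\sum_{g\in E}|1-\phi_i(g)|\,\|\delta_gT\|_A\to0 .$$
Hence $\|T\|_A\le\|T\|_B$, so the norms agree on $T$.

**Step 2.** Next we pass to all regular $T$ by truncation. Let $T$ be realized by $\xi,\eta\in\ell^2(G,Y)$. For finite $S\subset G$ let $T_S$ be the coefficient of $\xi1_S,\eta1_S$. A summand in $T_S(g,\cdot)$ can be nonzero only if $h\in S$ and $g^{-1}h\in S$, so $T_S$ is supported in the finite set $SS^{-1}$. Since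
$$\|T-T_S\|_A\le\|\xi-\xi1_S\|\|\eta\|+\|\xi\|\|\eta-\eta1_S\|\to0$$
along finite sets $S$, and $\|\cdot\|_B\le\|\cdot\|_A$, we get $\|T\|_A=\lim\|T_S\|_A=\lim\|T_S\|_B=\|T\|_B$.

**Step 3.** Closedness now follows from completeness, by the remark opening this section with $C=1$. $\square$

This is (i)$\Rightarrow$(ii) of Theorem 2 together with its last sentence.

## 5. Finite-dimensional $A$: regularity as normality

A second idea needs no amenability: move everything to Hilbert spaces and recognize the regular coefficients as the predual of a von Neumann algebra, which is complete. This proves Theorem 3.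

*Proof of Theorem 3.* **Step 1.** We set up the trace which replaces the $A$-valued inner product by a scalar one. Write $A\cong\bigoplus_iM_{n_i}$ and let $\tau$ be the sum of the matrix traces. It is faithful and tracial; it takes the value $1$ on each minimal projection, and automorphisms permute the minimal projections, so $\tau\circ\alpha_g=\tau$. Counting eigenvalues,
$$\|b\|\le\tau(b)\le\tau(1)\|b\|\qquad(b\ge0). \tag{3}$$

**Step 2.** We turn coefficients into functionals on a crossed product. For $(\rho,v)$ on $X$ put $(x|y)=\tau(\langle x,y\rangle)$. By (3), $\|x\|^2\le(x|x)\le\tau(1)\|x\|^2$, so $X$ is a Hilbert space with an equivalent norm. Let $R(b)x=xb$. Then $R(b)R(b')=R(b'b)$ and, by traciality,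
$$(x|R(b)y)=\tau(\langle x,y\rangle b)=\tau(b\langle x,y\rangle)=\tau(\langle xb^*,y\rangle)=(R(b^*)x|y),$$
so $R$ is a unital $*$-representation of $A^{op}$. It commutes with $\rho$, which is a $*$-representation on this Hilbert space. Each $v(g)$ is unitary because $\tau\circ\alpha_g=\tau$, and $v(g)R(b)v(g)^{-1}x=v(g)(v(g)^{-1}x\cdot b)=x\cdot\alpha_g(b)$. Thus
$$v(g)\rho(a)R(b)v(g)^{-1}=\rho(\alpha_g(a))R(\alpha_g(b)).$$
So we have a covariant representation of $(B,G,\beta)$, where $B=A\otimes A^{op}$ is finite-dimensional and $\beta=\alpha\otimes\alpha$. Recall that the full crossed product $B\rtimes G$ is the completion of the finite sums $\sum_gb_gg$, with $gb=\beta_g(b)g$, in the largest C*-norm, and every covariant representation extends to it. For the coefficient $T$ of $x,y$ define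
$$\Phi_T\big((a\otimes b)g\big)=\tau(T(g,a)b)=(x|\rho(a)R(b)v(g)y). \tag{4}$$
The middle expression shows that $\Phi_T$ depends only on $T$ and linearly on it, and that it determines $T$, since $\tau(cb)=0$ for all $b$ forces $c=0$. The right-hand side shows that $\Phi_T$ extends to a bounded functional on $B\rtimes G$ of norm at most $(x|x)^{1/2}(y|y)^{1/2}\le\tau(1)\|x\|\|y\|$. Hence
$$\|\Phi_T\|\le\tau(1)\|T\|_B. \tag{5}$$

**Step 3.** We characterize regularity of $T$ through $\Phi_T$. Fix a faithful unital representation $\sigma$ of $B$ on a Hilbert space $K$, and let $\Lambda$ be the induced regular representation on $\ell^2(G,K)$: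
$$(\Lambda(b)\xi)(h)=\sigma(\beta_{h^{-1}}(b))\xi(h),\qquad(\Lambda(g)\xi)(h)=\xi(g^{-1}h).$$
Let $N=\Lambda(B\rtimes G)''$, with predual $N_*$. The claim is: *$T\in B(\Sigma)$ is regular iff $\Phi_T=\psi\circ\Lambda$ for some $\psi\in N_*$.*

For "only if", let $T$ be realized by $\xi,\eta\in X=\ell^2(G,Y)$. By (3), norm convergence of a sum of positive elements of $A$ is the same as convergence of the sum of their $\tau$-values. So by invariance of $\tau$ the Hilbert space of Step 2 is the Hilbert space sum with $(\xi|\eta)=\sum_h(\xi(h)|\eta(h))$. The formulas for $\xi\cdot b$, $\rho(a)$ and $v(g)$ say exactly that the covariant representation is the one induced from the representation $a\otimes b\mapsto\varphi(a)R(b)$ of $B$ on the Hilbert space $Y$. As $B$ is finite-dimensional, $Y$ is a direct sum of irreducible representations, and each irreducible one occurs in $K$ because $\sigma$ is faithful. So $Y$ is a subrepresentation of $K\otimes\ell^2(I)$ for some set $I$, and $\Phi_T(z)=(\xi|(\Lambda(z)\otimes1)\eta)$ with $\xi,\eta\in\ell^2(G,K)\otimes\ell^2(I)$.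 Then $\psi(n)=(\xi|(n\otimes1)\eta)$ is normal on $N$.

For "if", every $\psi\in N_*$ has the form $\psi(n)=\sum_i(\xi_i|n\eta_i)$ with $\sum_i\|\xi_i\|^2,\sum_i\|\eta_i\|^2<\infty$. So $\psi(n)=(\xi|(n\otimes1)\eta)$ with $\xi,\eta\in\ell^2(G,Y)$, $Y=K\otimes\ell^2(\mathbb N)$. The representation of $B$ on $Y$ is given by commuting unital representations $\varphi$ of $A$ and $R$ of $A^{op}$. We have to make the Hilbert space $Y$ into a Hilbert $A$-module. Put $yb:=R(b)y$; this is a right action since $R(b')R(b)=R(bb')$. Define $\langle y,y'\rangle\in A$ by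
$$\tau(\langle y,y'\rangle b)=(y|R(b)y')\qquad(b\in A),$$
which is possible and unique because $(c,b)\mapsto\tau(cb)$ is a nondegenerate pairing on the finite-dimensional space $A$. We check the axioms.

- Linearity over $A$: $\tau(\langle y,y'b'\rangle b)=(y|R(b)R(b')y')=(y|R(b'b)y')=\tau(\langle y,y'\rangle b'b)$, so $\langle y,y'b'\rangle=\langle y,y'\rangle b'$.
- Symmetry: $\tau(\langle y,y'\rangle^*b)=\overline{\tau(\langle y,y'\rangle b^*)}=\overline{(y|R(b^*)y')}=(y'|R(b)y)$, so $\langle y,y'\rangle^*=\langle y',y\rangle$.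
- Positivity: $c=\langle y,y\rangle$ is self-adjoint and $\tau(b^*cb)=\tau(c\,bb^*)=(y|R(b^*)R(b)y)=\|R(b)y\|^2\ge0$ for all $b$. Taking for $b$ the spectral projection of $c$ for $(-\infty,0)$ and using faithfulness of $\tau$, we get $c\ge0$.
- Definiteness and completeness: $\tau(\langle y,y\rangle)=\|y\|^2$, so by (3) the module norm is equivalent to the Hilbert norm.
- Left action: $\tau(\langle y,\varphi(a)y'\rangle b)=(y|R(b)\varphi(a)y')=(\varphi(a^*)y|R(b)y')=\tau(\langle\varphi(a^*)y,y'\rangle b)$, so $\varphi(a)$ is adjointable with adjoint $\varphi(a^*)$.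

Let $T'$ be the regular coefficient of $\xi,\eta$ in the module $\ell^2(G,Y)$. Since $\tau(\langle y,y'\rangle)=(y|y')$, Step 2 applied to this module gives back the representation induced from $Y$. So $\Phi_{T'}=\psi\circ\Lambda=\Phi_T$, and $T=T'$ is regular.

**Step 4.** Finally we use that a predual is complete. By Kaplansky's density theorem the unit ball of $\Lambda(B\rtimes G)$ is $\sigma$-weakly dense in that of $N$; also $\Lambda$ maps the open unit ball of $B\rtimes G$ onto that of its image. So $\|\psi\circ\Lambda\|=\|\psi\|$ for $\psi\in N_*$, and $\{\psi\circ\Lambda:\psi\in N_*\}$ is complete, hence closed in $(B\rtimes G)^*$. If $T_n$ are regular and $\|T_n-T\|_B\to0$, then $\Phi_{T_n}\to\Phi_T$ in norm by (5), so $\Phi_T=\psi\circ\Lambda$ for some $\psi\in N_*$, and $T$ is regular by Step 3. $\square$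

## 6. Where both arguments stop, and two near misses

Take now $G=\mathbb F_2$ and $A=C(\Omega)$, $\Omega=\mathbb N\cup\{\infty\}$, with trivial action. The argument of Section 4 stops at its Step 1: nothing plays the role of the $\phi_i$, since $\mathbb F_2$ is not amenable. Indeed, $\phi_i\to1$ on the generators would give $\langle f_i,\lambda(\mu)f_i\rangle\to1$, against (1). The argument of Section 5 stops at (3). A positive functional $\tau$ on $C(\Omega)$ with $\|b\|\le C\tau(b)$ for $b\ge0$ would have $\tau(1_{\{l\}})\ge1/C$ for every $l$, while $\sum_{l\le L}\tau(1_{\{l\}})\le\tau(1)$ for every $L$.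

So we try to build a counterexample out of Section 1. We want functions $T_c$, depending linearly on $c:\mathbb F_2\to\mathbb R$, such that $\|T_c\|_B\le\sup|c|$, and such that regularity of $T_c$ forces $c$ to be dominated by a coefficient of $\lambda$. Then $c(g)=(9/10)^{|g|}$ does the job. The space $\Omega$ gives room: let different group elements live at different points of $\Omega$, so that they do not add up in the norm.

*First near miss.* Let $l\mapsto\gamma_l$ be a bijection from $\mathbb N$ to $\mathbb F_2$ and put $T(g,a)=c(g)\,1_{\{l\}}a$ for $g=\gamma_l$, with $c\ge0$ in $c_0(\mathbb F_2)$. This is regular for every such $c$. Take $Y=A$ with $\varphi$ multiplication; let $\xi$ be supported at $e$ with $\xi(e)(l)=\sqrt{c(\gamma_l)}$, $\xi(e)(\infty)=0$, which is continuous since $c(\gamma_l)\to0$; let $\eta(\gamma_l^{-1})=\sqrt{c(\gamma_l)}\,1_{\{l\}}$. The sum $\sum_h\langle\eta(h),\eta(h)\rangle=\sum_lc(\gamma_l)1_{\{l\}}$ converges in norm, and (2) gives $\overline{\xi(e)}\,a\,\eta(g^{-1})=c(g)1_{\{l\}}a$ for $g=\gamma_l$. At each point of $\Omega$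 the vectors $\xi,\eta$ have to deal with one group element only, and they can adapt to it.

*Second near miss.* To make one pair of vectors deal with all $g$ at once, let every $g$ be seen at infinitely many points: let $l\mapsto\gamma_l$ take every value infinitely often. Continuity should then carry the information about each $g$ to the same point $\infty$. But $T(g,a)(l)=c(g)\delta_{g,\gamma_l}a(l)$ is not continuous at $\infty$ when $c(g)a(\infty)\ne0$: it is close to $c(g)a(\infty)$ at infinitely many $l$ and $0$ at infinitely many others.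

The remedy is to replace $a(l)$ by $\frac12(a(2l)-a(2l+1))$. For each fixed $a$ this tends to $0$, so continuity is restored. But for each fixed $l$ there is an $a$ with $\|a\|\le1$ for which it equals $1$, so nothing is lost in size. The test element $a$ may change with $l$, while a regular realization must serve all $a$ together.

## 7. The functions $T_c$ and a bound by the sup norm

We work slightly more generally, as Corollary 4 requires. Let $\Omega$ be a compact Hausdorff space containing distinct points $\omega_1,\omega_2,\dots$ converging to a point $\omega_\infty\notin\{\omega_l\}$; the main case is $\Omega=\mathbb N\cup\{\infty\}$, $\omega_l=l$, $\omega_\infty=\infty$. Let $A=C(\Omega)$, and let $G$ be any discrete group, acting trivially.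

*Bump functions.* We need $b_l\in C(\Omega)$ with $0\le b_l\le1$ and $b_l(\omega_l)=1$, vanishing outside pairwise disjoint open sets $U_l\not\ni\omega_\infty$. In the main case take $b_l=1_{\{l\}}$. In general, $\{\omega_n\}_{n\ne l}\cup\{\omega_\infty\}$ is compact and does not contain $\omega_l$, so there is an open $V_l\ni\omega_l$ with $\overline{V_l}$ disjoint from it. Put $U_l=V_l\setminus\bigcup_{j<l}\overline{V_j}$. This is open, contains $\omega_l$, misses $\omega_\infty$, and is disjoint from $U_j\subset V_j$ for $j<l$. Urysohn's lemma gives $b_l$. Since $\omega_l\in U_l$, we have $b_j(\omega_l)=0$ for $j\ne l$. As the $b_l$ have disjoint supports and values in $[0,1]$, the series $\sum_lb_lt_l$ converges uniformly whenever $t_l\to0$.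

**Definition ($T_c$).** Let $\Gamma\subset G$ be countable and nonempty and let $l\mapsto\gamma_l\in\Gamma$ take every value in $\Gamma$ infinitely often. For bounded $c:\Gamma\to\mathbb R$ put
$$T_c(g,a)=\sum_{l:\ \gamma_l=g}c(g)\,\tfrac12\big(a(\omega_{2l})-a(\omega_{2l+1})\big)\,b_l .$$

Since $a(\omega_{2l})-a(\omega_{2l+1})\to0$, this is in $C(\Omega)$; it is $0$ for $g\notin\Gamma$. To show that $T_c\in B(\Sigma)$ we build the module point by point.

**Lemma 8 (fields).** For each $\omega\in\Omega$ let $H_\omega$ be a Hilbert space with commuting unital representations $\rho_\omega$ of $A$ and (unitary) $\pi_\omega$ of $G$, and let $x_\omega,y_\omega\in H_\omega$ be such that $\omega\mapsto\langle s_\omega,\rho_\omega(a)\pi_\omega(g)s'_\omega\rangle$ is continuous for all $s,s'\in\{x,y\}$, $a\in A$, $g\in G$. Then $T(g,a)(\omega)=\langle x_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle$ defines $T\in B(\Sigma)$ with $\|T\|_B\le\sup_\omega\|x_\omega\|\cdot\sup_\omega\|y_\omega\|$.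

*Proof.* With $a=1$, $g=e$ the hypothesis makes $\|x_\omega\|^2,\|y_\omega\|^2$ continuous, hence bounded. Let $X$ be the closure, in the Banach space of bounded sections with the sup norm, of the span of the sections $\omega\mapsto f(\omega)\rho_\omega(a)\pi_\omega(g)s_\omega$ with $f\in C(\Omega)$, $a\in A$, $g\in G$, $s\in\{x,y\}$. The pointwise inner product of two generators is
$$\bar f f'\,\langle s_\omega,\rho_\omega(a^*a')\pi_\omega(g^{-1}g')s'_\omega\rangle,$$
because $\rho_\omega$ and $\pi_\omega$ commute. It is continuous. Uniform limits preserve this, so pointwise inner products of elements of $X$ lie in $C(\Omega)$, and $X$ is a Hilbert $C(\Omega)$-module whose norm is the sup norm. The pointwise operators $\rho(a)=(\rho_\omega(a))_\omega$ and $v(g)=(\pi_\omega(g))_\omega$ permute the generators up to the obvious changes of $a$ and $g$, so they preserve $X$; $\rho(a)$ has adjoint $\rho(a^*)$, and $v(g)$ has inverse $v(g^{-1})$, preserves inner products, is $C(\Omega)$-linear and commutes with $\rho$. As the action is trivial, $(\rho,v)$ is an equivariant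 representation, and $T$ is its coefficient for $x=(x_\omega)$, $y=(y_\omega)$. $\square$

*The trivial group first.* Let $G=\{e\}$, $\Omega=\mathbb N\cup\{\infty\}$, $c(e)=1$, so $T_c(a)(l)=\frac12(a(2l)-a(2l+1))$. At $l$ use $\mathbb C^2$ with $\rho_l(a)=\mathrm{diag}(a(2l),a(2l+1))$, $x_l=\frac1{\sqrt2}(1,1)$, $y_l=\frac1{\sqrt2}(1,-1)$. Then $\langle x_l,\rho_l(a)y_l\rangle=T_c(a)(l)\to0$, while $\langle x_l,\rho_l(a)x_l\rangle=\langle y_l,\rho_l(a)y_l\rangle=\frac12(a(2l)+a(2l+1))\to a(\infty)$. So at $\infty$ use $\mathbb C^2$ with $\rho_\infty(a)=a(\infty)1$ and two orthogonal unit vectors. Lemma 8 applies and $\|T_c\|_B\le1$.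

For a general group we put $x_\omega$ at $\delta_e$ and $y_\omega$ at $\delta_{\gamma_l^{-1}}$. One new difficulty appears. If $y_\omega$ is scaled by $\kappa=c(\gamma_l)$, then $\langle y_\omega,\rho_\omega(a)y_\omega\rangle$ gets the factor $c(\gamma_l)^2$, which has no limit as $l\to\infty$ unless $c^2$ is constant. So we add a second block to $y_\omega$, invisible to $x_\omega$, which restores the missing mass. A third coordinate interpolates to $a(\omega_\infty)$ where $b_l$ is strictly between $0$ and $1$.

**Lemma 9.** $T_c\in B(\Sigma)$ and $\|T_c\|_B\le\sup_\Gamma|c|$.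

*Proof.* $T_c$ is linear in $c$, so we may scale and assume $|c|\le1$. Put $H_\omega=\ell^2(G)\otimes(\mathbb C^3\oplus\mathbb C^3)$ and $\pi_\omega=\lambda\otimes1$.

If $b:=b_l(\omega)>0$ for some, necessarily unique, $l$, write $\kappa=c(\gamma_l)$, $\kappa'=\sqrt{1-\kappa^2}$. Let $\rho_\omega(a)=1\otimes(D\oplus D)$ with $D=\mathrm{diag}(a(\omega_{2l}),a(\omega_{2l+1}),a(\omega_\infty))$, and
$$x_\omega=\delta_e\otimes\Big(\big(\sqrt{b/2},\sqrt{b/2},\sqrt{1-b}\big),\ 0\Big),$$
$$y_\omega=\delta_{\gamma_l^{-1}}\otimes\Big(\kappa\big(\sqrt{b/2},-\sqrt{b/2},0\big),\ \big(\kappa'\sqrt{b/2},\kappa'\sqrt{b/2},\sqrt{1-b}\big)\Big).$$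
If all $b_l(\omega)=0$, let $\rho_\omega(a)=a(\omega_\infty)1$, $x_\omega=\delta_e\otimes((0,0,1),0)$, $y_\omega=\delta_e\otimes(0,(0,0,1))$.

Consider first $\langle x_\omega,\rho_\omega(a)\pi_\omega(g)x_\omega\rangle$. It vanishes unless $g=e$, and for $g=e$ it is $\frac b2a(\omega_{2l})+\frac b2a(\omega_{2l+1})+(1-b)a(\omega_\infty)$. For $\langle y_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle$ again only $g=e$ contributes, and the two blocks give $(\kappa^2+\kappa'^2)\big(\frac b2a(\omega_{2l})+\frac b2a(\omega_{2l+1})\big)+(1-b)a(\omega_\infty)$, which is the same. So for all $\omega$, including those with all $b_l(\omega)=0$, both equal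
$$\delta_{g,e}\Big[a(\omega_\infty)+\sum_lb_l(\omega)\Big(\tfrac{a(\omega_{2l})+a(\omega_{2l+1})}2-a(\omega_\infty)\Big)\Big].$$
Next, $\lambda(g)\delta_{\gamma_l^{-1}}=\delta_e$ iff $g=\gamma_l$, and only the first block meets $x_\omega$, so
$$\langle x_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle=\delta_{g,\gamma_l}\,\kappa\,\tfrac b2\big(a(\omega_{2l})-a(\omega_{2l+1})\big)=T_c(g,a)(\omega),$$
and both sides are $0$ when all $b_l(\omega)=0$. All of these are continuous in $\omega$, because the coefficients of the $b_l$ tend to $0$ and the sums converge uniformly. So is $\langle y_\omega,\rho_\omega(a)\pi_\omega(g)x_\omega\rangle=\overline{\langle x_\omega,\rho_\omega(a^*)\pi_\omega(g^{-1})y_\omega\rangle}$. Taking $a=1$, $g=e$ above, $\|x_\omega\|=\|y_\omega\|=1$. Lemma 8 gives $T_c\in B(\Sigma)$ with $\|T_c\|_B\le1$. $\square$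

**Lemma 10.** If $c\in c_0(\Gamma)$, then $T_c$ lies in the $\|\cdot\|_B$-closure of $A(\Sigma)$.

*Proof.* For finite $F\subset\Gamma$, $T_{c1_F}\in B(\Sigma)$ has finite support in $G$, so it is regular by Lemma 6. By linearity and Lemma 9, $\|T_c-T_{c1_F}\|_B\le\sup_{\Gamma\setminus F}|c|$, which tends to $0$ along finite sets $F$. $\square$

## 8. A regular $T_c$ forces a coefficient of $\lambda$ at the limit point

**Lemma 11.** If $T_c$ is regular, there are $f,k\in\ell^2(G)$, $f,k\ge0$, with $|c(g)|\le\langle f,\lambda(g)k\rangle$ for all $g\in\Gamma$. If $T_c$ is realized by $\xi,\eta\in\ell^2(G,Y)$, one can take $\|f\|\le\|\xi\|$ and $\|k\|\le\|\eta\|$.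

*Proof.* **Step 1.** We bound $T_c(g,a)(\omega)$ by a coefficient of $\lambda$, uniformly in $a$. Let $T_c$ be realized by $\xi,\eta$ as in (2), and put
$$f_\omega(h)=\langle\xi(h),\xi(h)\rangle(\omega)^{1/2},\qquad k_\omega(h)=\langle\eta(h),\eta(h)\rangle(\omega)^{1/2}.$$
Then $\|f_\omega\|^2=\sum_h\langle\xi(h),\xi(h)\rangle(\omega)\le\|\xi\|^2$, and likewise $\|k_\omega\|\le\|\eta\|$. Cauchy–Schwarz for the semi-inner product $\langle\cdot,\cdot\rangle(\omega)$ on $Y$, together with $\langle\varphi(a)y,\varphi(a)y\rangle\le\|a\|^2\langle y,y\rangle$, gives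
$$|T_c(g,a)(\omega)|\le\|a\|\sum_hf_\omega(h)k_\omega(g^{-1}h)=\|a\|\,\langle f_\omega,\lambda(g)k_\omega\rangle. \tag{6}$$

**Step 2.** We check that the bound is continuous in $\omega$, so that it survives a limit. Each $f_\omega(h)$ and $k_\omega(h)$ is continuous in $\omega$. For finite $S\subset G$,
$$\Big|\langle f_\omega,\lambda(g)k_\omega\rangle-\sum_{h\in S}f_\omega(h)k_\omega(g^{-1}h)\Big|\le\Big(\sum_{h\notin S}f_\omega(h)^2\Big)^{1/2}\|\eta\| ,$$
and the tail is uniformly small in $\omega$, because $\sum_h\langle\xi(h),\xi(h)\rangle$ converges in the norm of $C(\Omega)$. So $\omega\mapsto\langle f_\omega,\lambda(g)k_\omega\rangle$ is a uniform limit of continuous functions.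

**Step 3.** We test at $\omega_l$ with an $a$ that depends on $l$, and let $l\to\infty$. Fix $g\in\Gamma$. For each $l$ with $\gamma_l=g$ choose, by Tietze's theorem, a real $a_l\in C(\Omega)$ with $\|a_l\|\le1$, $a_l(\omega_{2l})=1$, $a_l(\omega_{2l+1})=-1$. As $b_l(\omega_l)=1$ and the other $b_j$ vanish at $\omega_l$, $T_c(g,a_l)(\omega_l)=c(g)$. By (6), $|c(g)|\le\langle f_{\omega_l},\lambda(g)k_{\omega_l}\rangle$. This holds for infinitely many $l$; letting $l\to\infty$ among them, Step 2 gives
$$|c(g)|\le\langle f_{\omega_\infty},\lambda(g)k_{\omega_\infty}\rangle .$$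
The vectors $f=f_{\omega_\infty}$, $k=k_{\omega_\infty}$ do not depend on $g$. $\square$

Step 3 is where both near misses of Section 6 are repaired: each $g$ is tested at points converging to the same $\omega_\infty$, and $T_c(g,a)(\omega_\infty)=0$ for every $a$ causes no harm, because the limit is taken in the bound (6) and not in $T_c$.

## 9. Random walks against decay: proof of Theorem 1

**Proposition 12.** Let $\mu$ be a finitely supported probability measure on $G$ with $s:=\|\lambda(\mu)\|<1$. Let $\Gamma=\bigcup_{m\ge1}\mathrm{supp}\,\mu^{*m}$, $|g|_\mu=\min\{m\ge1:g\in\mathrm{supp}\,\mu^{*m}\}$ and $c(g)=r^{|g|_\mu}$ with $s<r<1$. Then $T_c$ is in the closure of $A(\Sigma)$ in $B(\Sigma)$ but is not regular.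

*Proof.* Note that $s>0$, as $\lambda(\mu)\delta_e=\mu\neq0$. The sets $\mathrm{supp}\,\mu^{*m}$ are finite, so $\Gamma$ is countable, and only finitely many $g$ have $|g|_\mu\le M$, for each $M$. So $c\in c_0(\Gamma)$, and Lemma 10 puts $T_c$ in the closure.

Suppose $T_c$ were regular, and take $f,k$ from Lemma 11. If $g\in\mathrm{supp}\,\mu^{*m}$ then $|g|_\mu\le m$, so $c(g)\ge r^m$. Hence for every $m\ge1$
$$r^m\le\sum_g\mu^{*m}(g)c(g)\le\sum_g\mu^{*m}(g)\langle f,\lambda(g)k\rangle=\langle f,\lambda(\mu)^mk\rangle\le s^m\|f\|\|k\|, \tag{7}$$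
so $(r/s)^m\le\|f\|\|k\|$ for all $m$. As $r/s>1$, this is a contradiction. $\square$

*Proof of Theorem 1.* Let $G=\mathbb F_2$, $\Omega=\mathbb N\cup\{\infty\}$, $\omega_l=l$, $b_l=1_{\{l\}}$, $\mu$ uniform on $\{a^{\pm1},b^{\pm1}\}$ and $r=9/10$. By (1), $\|\lambda(\mu)\|\le\sqrt3/2<9/10$, so Proposition 12 applies, with $\Gamma=\mathbb F_2$ (a reduced word of length $m\ge1$ lies in $\mathrm{supp}\,\mu^{*m}$, and $e\in\mathrm{supp}\,\mu^{*2}$). The function in Theorem 1 is $T_c$ with $c(g)=(9/10)^{|g|}$ for the word length $|g|$. The two lengths agree except at $g=e$, where $|e|=0$ and $|e|_\mu=2$. Using $|g|$ changes one value of $c$. It keeps $c\in c_0$, and it keeps $c(g)\ge r^m$ on $\mathrm{supp}\,\mu^{*m}$, since words there have length at most $m$. So the proof of Proposition 12 applies word for word. $\square$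

*Remark.* The same lemmas show that no inequality $\|\cdot\|_A\le C\|\cdot\|_B$, as sought in Section 4, can hold here. With $\mu,s,\Gamma$ as in Proposition 12, let $c_m$ be the indicator function of $\mathrm{supp}\,\mu^{*m}$ in $\Gamma$. Then $T_{c_m}$ has finite support, so it is regular, and $\|T_{c_m}\|_B\le1$. For any regular realization $\xi,\eta$, Lemma 11 and the averaging in (7) give $1\le s^m\|\xi\|\|\eta\|$, so $\|T_{c_m}\|_A\ge s^{-m}$.

## 10. Nonamenable groups and separable commutative algebras

To run Proposition 12 on any nonamenable group we need a measure with $\|\lambda(\mu)\|<1$. This is in Kesten's paper and in Day, *Convolutions, means, and spectra*, Illinois J. Math. 8 (1964); with the description of amenability from Section 4 the argument is short.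

**Lemma 13.** If $G$ is not amenable, there is a finitely supported probability measure $\mu$ on $G$ with $\|\lambda(\mu)\|<1$.

*Proof.* Suppose $\|\lambda(\mu)\|=1$ for every such $\mu$. Given a finite nonempty $F\subset G$ and $\varepsilon>0$, let $\mu$ be uniform on $E=F\cup F^{-1}$. Then $\lambda(\mu)$ is self-adjoint of norm $1$, so there is a unit vector $f$ with $|\langle f,\lambda(\mu)f\rangle|\ge1-\varepsilon/|E|$. Since $|\langle f,\lambda(g)f\rangle|\le\langle|f|,\lambda(g)|f|\rangle\le1$,
$$\sum_{g\in E}\frac1{|E|}\big(1-\langle|f|,\lambda(g)|f|\rangle\big)\le\frac\varepsilon{|E|} .$$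
All terms are nonnegative, so $1-\langle|f|,\lambda(g)|f|\rangle\le\varepsilon$ for each $g\in F$. Indexing the vectors $|f|$ by the pairs $(F,\varepsilon)$ gives a net as in Section 4, so $G$ is amenable. $\square$

*Proof of Theorem 2.* (i)$\Rightarrow$(ii) and the equality of norms are Proposition 7. (ii)$\Rightarrow$(iii) is a special case. For (iii)$\Rightarrow$(i), let $G$ be nonamenable and take $\mu$ from Lemma 13. Proposition 12 with $\Omega=\mathbb N\cup\{\infty\}$ and any $r\in(\|\lambda(\mu)\|,1)$ gives an element of the closure of $A(\Sigma)$ which is not regular, so (iii) fails. $\square$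

*Proof of Corollary 4.* Let $A=C(\Omega)$ with $\Omega$ compact; $A$ is separable iff $\Omega$ is metrizable, and $\dim A<\infty$ iff $\Omega$ is finite. If $G$ is amenable, the set is closed by Theorem 2; if $\Omega$ is finite, it is closed by Theorem 3. Conversely, let $G$ be nonamenable and $\Omega$ infinite. An infinite compact metrizable space contains a sequence of distinct points converging to a point, and after deleting at most one term the limit is not in the sequence. So the construction of Section 7 applies to $\Omega$, and Proposition 12, with $\mu$ from Lemma 13, shows that the set is not closed. $\square$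

The converse part used metrizability only to find the sequence. So the same argument shows that the set is not closed for the trivial action of any nonamenable discrete $G$ on $C(\Omega)$ whenever the compact Hausdorff space $\Omega$ contains a nontrivial convergent sequence.
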